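# Rotating the components of a rectangular Springer fiber

## 1. Springer fibers and their components

All varieties are over $\mathbb C$. "Dense", "open" and "closed" refer to the Zariski topology unless we say Euclidean. One textbook fact is used several times: a nonempty Zariski open subset of an irreducible variety is dense, also in the Euclidean topology.

**Definition (Jordan type).** Let $N$ be a nilpotent operator on a finite-dimensional space $E$. Its *Jordan type* $J(E)$ is the partition whose rows are the sizes of the Jordan blocks. We write $\lambda'_i$ for the length of the $i$-th column of a partition $\lambda$, and we denote by $(p,q)$ the box in row $p$ and column $q$. If $H\subset E$ is $N$-stable, then $J(H)$ and $J(E/H)$ are the types of the induced operators.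

*Example.* Let $E$ have basis $w,Nw,u$ with $N^2w=0$, $Nu=0$. Then $J(E)=(2,1)$. The kernel $\langle Nw,u\rangle$ has type $(1,1)$: a partition with one column means $N=0$.

**Definition (Springer fiber).** Fix $k,m\ge 1$, put $n=km$, and let $N$ be nilpotent on $\mathbb C^n$ with $k$ Jordan blocks of size $m$, so $J(\mathbb C^n)=(m^k)=(m,\dots,m)$. The *Springer fiber* is
$$S=\{0=F_0\subset F_1\subset\cdots\subset F_n=\mathbb C^n:\ \dim F_i=i,\ NF_i\subseteq F_{i-1}\text{ for all } i\}.$$
For $m=2$ the shape $(2^k)$ is the two column rectangle $(k,k)^*$, and we write $S_{(k,k)^*}$ for $S$.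

Since $N$ is nilpotent, it acts by $0$ on every one-dimensional quotient $F_i/F_{i-1}$ of stable subspaces. So the condition is the same as $NF_i\subseteq F_i$ for all $i$.

*Example.* If $k=1$, there is one Jordan block, the only stable subspaces are the $\ker N^i$, and $S$ is a point.

**Definition (the sets $\Sigma_T$ and $S_T$).** A *standard tableau* $T$ of shape $(m^k)$ is a filling of that shape by $1,\dots,n$, increasing along rows and down columns. $T_{\le i}$ is the subtableau of entries $\le i$, and $\mathrm{sh}$ denotes the shape. Put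
$$\Sigma_T=\{F\in S:\ J(F_i)=\mathrm{sh}(T_{\le i}),\ 0\le i\le n\},\qquad S_T=\overline{\Sigma_T}.\tag{1}$$

**Theorem (Spaltenstein, 1976).** $S$ is equidimensional of dimension $\sum_{i}(i-1)\eta_i$ with $\eta=(m^k)$. Each $\Sigma_T$ is locally closed in $S$, irreducible and of dimension $\dim S$. The irreducible components of $S$ are exactly the $S_T$, and distinct $T$ give distinct $S_T$.

For $m=2$ the dimension is $\sum_{i=1}^k 2(i-1)=k(k-1)$. Being locally closed, $\Sigma_T$ is open in its closure; hence $\Sigma_T$ is open and dense in $S_T$, also in the Euclidean topology. This correspondence between tableaux and components is the one used by Fresse and Melnikov.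

*Example ($k=m=2$).* Here $\dim S=2$. Writing tableaux by rows, there are two: $T_1=12|34$ and $T_2=13|24$.

For $T_2$, $\mathrm{sh}((T_2)_{\le 2})=(1,1)$, so on $\Sigma_{T_2}$ we have $F_2=\ker N$. The set $\{F\in S:F_2=\ker N\}\cong\mathbb P(\ker N)\times\mathbb P(\mathbb C^4/\ker N)$ is closed, irreducible, of dimension $2$, and contains $\Sigma_{T_2}$. So it is $S_{T_2}$, and $S_{T_2}\cong\mathbb P^1\times\mathbb P^1$.

For $T_1$ the shapes are $(1),(2),(2,1),(2,2)$. On $\Sigma_{T_1}$ the space $NF_2$ is a line inside $F_1$, so $NF_2=F_1$; and $NF_3$ is a line containing $NF_2$, so $NF_3=F_1$ and $F_3=N^{-1}(F_1)$ by dimension. The set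
$$\{F\in S: F_3=N^{-1}(F_1)\}=\{(F_1,F_2):F_1\in\mathbb P(\ker N),\ F_1\subset F_2\subset N^{-1}(F_1)\}$$
is a $\mathbb P^1$-bundle over $\mathbb P^1$ (all such chains lie in $S$: $NF_2\subset F_1$, $NF_3=F_1\subset F_2$, $NF_4=\ker N\subset F_3$). It is closed, irreducible, of dimension $2$, and contains $\Sigma_{T_1}$; so it is $S_{T_1}$.

*A second convention.* Some authors attach to $T$ the closure $S^T$ of $\{F:J(\mathbb C^n/F_{n-i})=\mathrm{sh}(T_{\le i})\ \forall i\}$. The map $F\mapsto(F_{n-i}^\perp)_i$ to flags of the dual space, with the operator $N^t$, is an isomorphism onto the Springer fiber of $N^t$. Since $F_{n-i}^\perp=(\mathbb C^n/F_{n-i})^*$ and an operator and its transpose have the same type, this map carries $S^T$ to the component that (1) attaches to $T$ for $N^t$. As $N^t$ is conjugate to $N$, we get $S^T\cong S_T$ as varieties. So the isomorphism class attached to $T$ does not depend on the convention.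

**Definition (Poincaré polynomial).** $P_C(q)=\sum_i b_i(C)q^i$, where the $b_i(C)$ are the Betti numbers.

*Example.* $P_{\mathbb P^1\times\mathbb P^1}=(1+q^2)^2=1+2q^2+q^4$.

## 2. Slides, promotion and evacuation

**Definition (slide).** For a standard tableau $U$ with entries $1,\dots,j$, delete $1$, leaving a hole at the box $(1,1)$. The hole repeatedly exchanges places with the smaller of its right and lower neighbors, until it has neither. Remove the hole and subtract $1$ from all entries. The result, again a standard tableau, is $U^{(1)}$; its shape is that of $U$ minus a corner. $U^{(i)}$ is the $i$-fold iterate.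

**Definition (promotion and evacuation).** Let $T$ be standard of shape $(m^k)$. *Promotion* $\partial T$ is $T^{(1)}$ with $n$ placed in the vacated box. *Evacuation* $\mathrm{ev}(T)$ is the tableau with $\mathrm{sh}(\mathrm{ev}(T)_{\le n-i})=\mathrm{sh}(T^{(i)})$ for $0\le i\le n$.

*Example.* In $T_1=12|34$ delete $1$. The $2$ moves left ($2<3$), then the $4$ moves up. We get $24|3$, so $T_1^{(1)}=13|2$ and $\partial T_1=13|24=T_2$. In $T_2=13|24$ the $2$ moves up, then the $4$ moves left: $23|4$, so $\partial T_2=12|34=T_1$. Next, $T_1^{(2)}=12$ (in $13|2$ the $2$ moves up) and $T_1^{(3)}=1$. The shapes $(2,2),(2,1),(2),(1)$ of $T_1,T_1^{(1)},T_1^{(2)},T_1^{(3)}$ give $\mathrm{ev}(T_1)=12|34=T_1$.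

*Example ($k=3$, $m=2$).* The five tableaux fall into two promotion orbits:
$$12|34|56\to 13|25|46\to 12|34|56,\qquad 13|24|56\to 12|35|46\to 14|25|36\to 13|24|56 .$$
For instance, in $14|25|36$ the $2$ moves up, the $3$ moves up, the $6$ moves left, giving $24|35|6$, hence $13|24|56$.

**Definition (dihedral action).** $D_n=\langle r,s\mid r^n=s^2=1,\ rs=sr^{-1}\rangle$, of order $2n$. It acts on the standard tableaux of shape $(m^k)$ with $r$ acting by $\partial$ and $s$ by $\mathrm{ev}$. That the relations hold will come out of the proof (Section 9). For $m=2$, $D_{2k}$ is the symmetry group of the $2k$-gon, and in Mike Cummings, "Webs and smooth components of two column Springer fibers", arXiv:2602.16910 (2026), this is the natural action by rotation and reflection on the associated degree two $\mathfrak{sl}_k$ webs. Replacing promotion by its inverse would not change the orbits.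

*Example.* For $k=m=2$ the two tableaux form one $D_4$-orbit.

## 3. Do Poincaré polynomials determine smooth components up to homeomorphism?

We take the following facts as given; they are the context of Cummings's paper, which leaves the question below open.

* Fact (i). If $S_T,S_{T'}\subset S_{(k,k)^*}$ are both smooth, then $P_{S_T}=P_{S_{T'}}$ if and only if $T,T'$ lie in the same $D_{2k}$-orbit.
* Fact (ii). For any shape, the components of $T$ and of its evacuation are isomorphic as varieties.
* Fact (iii). Components related by promotion need not be isomorphic. The two components of $S_{(2,2)}$ are $\mathbb P^1\times\mathbb P^1$ and a nontrivial $\mathbb P^1$-bundle over $\mathbb P^1$ (a Hirzebruch surface), which is nevertheless homeomorphic to $\mathbb P^1\times\mathbb P^1$. More generally, all components of a two row Springer fiber are homeomorphic to one another.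

Here is the question. *If two smooth components of $S_{(k,k)^*}$ have equal Poincaré polynomials, are they homeomorphic?* By Fact (i), it asks whether $S_T$ and $S_{T'}$ are homeomorphic whenever both are smooth and $T,T'$ lie in one $D_{2k}$-orbit.

For $k=1$ there is nothing to prove. For $k=2$ let us find the homeomorphism by hand. The component $S_{T_1}$ is the projectivization of the rank two bundle $W$ over $\mathbb P(\ker N)$ with fiber $N^{-1}(F_1)/F_1$. Choose a complement $C$ of $\ker N$ in $\mathbb C^4$; then $N:C\to\ker N$ is an isomorphism, and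
$$N^{-1}(F_1)/F_1=(\ker N/F_1)\oplus(N|_C)^{-1}(F_1)\cong(\ker N/F_1)\oplus F_1 .$$
Algebraically $W\cong\mathcal O(1)\oplus\mathcal O(-1)$. Now choose a Hermitian form on $\ker N$. Then $\ker N/F_1\cong F_1^\perp$, so the fiber of $W$ becomes $F_1^\perp\oplus F_1=\ker N$, which does not depend on $F_1$. So $S_{T_1}$ is real-analytically $\mathbb P^1\times\mathbb P^1$. The orthogonal complement did the work: it is real-analytic in $F_1$, but not holomorphic. The general proof does this at every step of the flag.

**Theorem A.** There is an action of the dihedral group $D_n$ by real-analytic diffeomorphisms on a smooth projective variety $Y$ containing $S$ (defined in Section 4), preserving $S$, with $r(S_T)=S_{\partial T}$ and $s(S_T)=S_{\mathrm{ev}(T)}$ for every standard tableau $T$ of shape $(m^k)$. Consequently, if $T,T'$ lie in the same $D_n$-orbit, then: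

1. $S_T$ and $S_{T'}$ are homeomorphic, whether smooth or not;
2. $S_T$ is smooth if and only if $S_{T'}$ is smooth, and in that case they are real-analytically diffeomorphic.

**Theorem B.** For every $k\ge1$, any two smooth components of $S_{(k,k)^*}$ with equal Poincaré polynomials are homeomorphic, and even real-analytically diffeomorphic. For smooth $S_T,S_{T'}\subset S_{(k,k)^*}$ the following are equivalent: same $D_{2k}$-orbit; diffeomorphic; homeomorphic; homotopy equivalent; equal Poincaré polynomials.

**Proof of Theorem B from Theorem A.** Equal Poincaré polynomials put $T,T'$ in one $D_{2k}$-orbit by Fact (i), and then Theorem A with $m=2$ makes $S_T,S_{T'}$ real-analytically diffeomorphic. Diffeomorphic implies homeomorphic, which implies homotopy equivalent, which implies equal Poincaré polynomials. This closes the circle of implications. $\square$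

"Diffeomorphic" cannot be improved to "isomorphic as varieties": for $k=2$ the two components lie in one orbit and are not isomorphic, by Fact (iii). It remains to prove Theorem A. Fact (ii) is not used.

## 4. Chains of lattices and the shift that cannot be algebraic

Promotion removes the entry $1$ and adds a new largest entry. The matching operation on flags should drop $F_1$, pass to $F_2/F_1\subset F_3/F_1\subset\cdots\subset F_n/F_1$, and add one new dimension on top. To see where the new dimension comes from, we use polynomials.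

**Definition (the variety $Y$).** Let $V=\mathbb C^k$ and $L=V[t]$, a free $\mathbb C[t]$-module of rank $k$. For $j\ge0$ let $Y_j$ be the set of chains of $\mathbb C[t]$-submodules
$$L=\Lambda_0\supset\Lambda_1\supset\cdots\supset\Lambda_j,\qquad \dim\Lambda_{i-1}/\Lambda_i=1,\quad t\Lambda_{i-1}\subset\Lambda_i ,$$
and put $Y=Y_n$.

By induction $\Lambda_i\supset t^iL$, so $Y_j$ is a projective variety of flags in $L/t^jL$. It is smooth, for the following reason. If $\Lambda_{j-1}$ has codimension $c$ in $L$, then $\dim L/t\Lambda_{j-1}=\dim L/tL+\dim tL/t\Lambda_{j-1}=k+c$, so $\dim\Lambda_{j-1}/t\Lambda_{j-1}=k$. These spaces form a rank $k$ vector bundle over $Y_{j-1}$, a subquotient of the trivial bundle $L/t^jL$. Choosing $\Lambda_j$ means choosing a hyperplane in $\Lambda_{j-1}/t\Lambda_{j-1}$: any subspace between $t\Lambda_{j-1}$ and $\Lambda_{j-1}$ is automatically a submodule. So $Y_j\to Y_{j-1}$ is a bundle of projective spaces $\mathbb P^{k-1}$, and $Y_0$ is a point.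

*Example.* For $k=1$, $\Lambda_i=t^iL$ and $Y$ is a point. For $k=2$, $Y_1$ is the $\mathbb P^1$ of modules $\ell'+tL$ with $\ell'\subset V$ a line.

On $L/t^mL$, of dimension $km=n$, multiplication by $t$ has $k$ Jordan blocks of size $m$. Identify $(\mathbb C^n,N)=(L/t^mL,t)$. Then
$$S=\{\Lambda\in Y:\Lambda_n=t^mL\},\qquad F_{n-i}=\Lambda_i/t^mL .\tag{2}$$

Now the shift is clear. Extend a chain in $S$ periodically inside $V[t,t^{-1}]$ by $\Lambda_{i+n}=t^m\Lambda_i$, $i\in\mathbb Z$, and shift the window to
$$\Lambda_{-1}\supset\Lambda_0\supset\cdots\supset\Lambda_{n-1}=t^m\Lambda_{-1}.$$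
This chain does not start at $L$. To bring it back we need $g\in GL_k(\mathbb C[t,t^{-1}])$ with $g\Lambda_{-1}=L$; then $(g\Lambda_{i-1})_{0\le i\le n}$ is in $S$. For each single chain such a $g$ exists, since $\Lambda_{-1}$ is free of rank $k$. The natural hope is to let $g=g_F$ depend algebraically on $F\in S$.

This hope fails for every $k\ge2$. Suppose the coefficients of $g_F$ were regular functions of $F\in S$. Since $S$ is projective, they are constant on each component. Then $g_F$, hence $\Lambda_{-1}=g_F^{-1}L$, hence $F_1=\Lambda_{n-1}/t^mL=t^m\Lambda_{-1}/t^mL$, takes only finitely many values on $S$. But every line of $\ker N$ is the $F_1$ of some flag in $S$ (complete it by a stable flag of the quotient), and $\dim\ker N=k\ge2$. Contradiction.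

So $g_F$ must be chosen non-algebraically, and so well that the $n$-fold shift becomes the identity. The computation for $k=2$ in Section 3 suggests how: use orthogonal complements.

## 5. The Springer fiber inside $\mathbb P(V)^n$

Give $V=\mathbb C^k$ its standard Hermitian form. For a line $\ell\in\mathbb P(V)$ let $p_\ell$ be the orthogonal projection onto $\ell$, and put
$$g_\ell(t)=(1-p_\ell)+t\,p_\ell .$$
It acts by $1$ on $\ell^\perp$ and by $t$ on $\ell$. Hence it is unitary for $|t|=1$, $g_\ell(1)=1$, $\det g_\ell=t$, and $g_\ell L=\ell^\perp[t]\oplus t\,\ell[t]=\ell^\perp\oplus tL$. Also $p_\ell=vv^*/(v^*v)$ for $0\ne v\in\ell$, so $p_\ell$ is real-analytic in $\ell$.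

*Example.* For $k=2$ and $\ell=\mathbb C(1,1)$, $g_\ell=\frac12\begin{pmatrix}1+t&t-1\\t-1&1+t\end{pmatrix}$, with determinant $\frac14\big((1+t)^2-(t-1)^2\big)=t$.

**Lemma 1.** The map $\Phi:\mathbb P(V)^n\to Y$, $(\ell_i)\mapsto(\Lambda_i)$ with $\Lambda_i=g_{\ell_1}\cdots g_{\ell_i}L$, is a real-analytic diffeomorphism.

**Proof.** The purpose is to trivialize, one after another, the projective bundles $Y_j\to Y_{j-1}$. We prove by induction on $j$ that the analogous map $\Phi_j:\mathbb P(V)^j\to Y_j$ is a real-analytic diffeomorphism; $j=0$ is trivial.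

Over $\mathbb P(V)^{j-1}$ put $g=g_{\ell_1}\cdots g_{\ell_{j-1}}$. It is an isomorphism of $\mathbb C[t]$-modules $L\to\Lambda_{j-1}$ and carries $tL$ to $t\Lambda_{j-1}$. So $v\mapsto gv$ induces an isomorphism $V=L/tL\to\Lambda_{j-1}/t\Lambda_{j-1}$, real-analytic in $(\ell_1,\dots,\ell_{j-1})$. Hence the pullback along $\Phi_{j-1}$ of the hyperplane bundle $Y_j\to Y_{j-1}$ is identified real-analytically with $\mathbb P(V)^{j-1}\times\{\text{hyperplanes of }V\}$, and this pullback maps to $Y_j$ by a real-analytic diffeomorphism because $\Phi_{j-1}$ is one. Finally $\ell\mapsto\ell^\perp$ is a real-analytic diffeomorphism from $\mathbb P(V)$ to the hyperplanes of $V$. The point $(\ell_1,\dots,\ell_{j-1},\ell)$ goes to the module $\Lambda_j=g(\ell^\perp\oplus tL)=g\,g_\ell L$. So the composite is $\Phi_j$. $\square$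

**Lemma 2.** $\Phi^{-1}(S)=Z:=\{(\ell_i)\in\mathbb P(V)^n: g_{\ell_1}\cdots g_{\ell_n}=t^m\}$.

**Proof.** The purpose is to turn the equality of modules $\Lambda_n=t^mL$ into an equality of matrices. Let $h=t^{-m}g_{\ell_1}\cdots g_{\ell_n}$, so that $\det h=t^{n-km}=1$ and $\Lambda_n=t^mhL$. If $\Lambda_n=t^mL$, then $hL=L$, so $h$ and $h^{-1}$ have entries polynomial in $t$. On $|t|=1$ the matrix $h$ is unitary, so there $h^{-1}=h^*$, and $h^*$ is a polynomial in $\bar t=t^{-1}$. Thus a polynomial in $t$ agrees on the circle with a polynomial in $t^{-1}$. Both are Laurent polynomials agreeing at infinitely many points, so they are equal, hence constant. So $h$ is constant, and $h=h(1)=1$. Conversely, $g_{\ell_1}\cdots g_{\ell_n}=t^m$ gives $\Lambda_n=t^mL$. $\square$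

*Example ($k=m=2$).* For $k=2$ we have $g_\ell g_{\ell^\perp}=t$, that is, $t\,g_\ell^{-1}=g_{\ell^\perp}$. The equation of $Z$ reads $g_{\ell_1}g_{\ell_2}=t^2g_{\ell_4}^{-1}g_{\ell_3}^{-1}=g_{\ell_4^\perp}g_{\ell_3^\perp}$. At $t=0$ the left side is $(1-p_{\ell_1})(1-p_{\ell_2})$. If this is nonzero, it has image $\ell_1^\perp$, and comparison with the right side gives $\ell_1^\perp=\ell_4$; cancelling, $\ell_2=\ell_3^\perp$. If it is zero, then $\ell_2^\perp=\ell_1$, so $g_{\ell_1}g_{\ell_2}=t$, so $g_{\ell_3}g_{\ell_4}=t$ and $\ell_4=\ell_3^\perp$. Conversely these conditions imply the equation. So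
$$Z=\{\ell_2=\ell_1^\perp,\ \ell_4=\ell_3^\perp\}\ \cup\ \{\ell_3=\ell_2^\perp,\ \ell_4=\ell_1^\perp\}.$$
The first set is $S_{T_2}$ ($F_2=\ker N$ means $\Lambda_2=tL$, i.e. $\ell_2=\ell_1^\perp$). The second is $S_{T_1}$ ($F_3=N^{-1}(F_1)$ means $\Lambda_3=t\Lambda_1$, i.e. $g_{\ell_2}g_{\ell_3}L=tL$, i.e. $\ell_3=\ell_2^\perp$). Both are visibly $\mathbb P^1\times\mathbb P^1$, and a cyclic rotation of the four lines exchanges them.

## 6. Rotation and reversal of the lines

**Step 1: rotation and reversal preserve $S$.** The aim is to produce the group action. Let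
$$\rho(\ell_1,\dots,\ell_n)=(\ell_n,\ell_1,\dots,\ell_{n-1}),\qquad R(\ell_1,\dots,\ell_n)=(\ell_n,\dots,\ell_1).$$
If $g_{\ell_1}\cdots g_{\ell_n}=t^m$, then
$$g_{\ell_n}g_{\ell_1}\cdots g_{\ell_{n-1}}=g_{\ell_n}\,t^m\,g_{\ell_n}^{-1}=t^m,$$
so $\rho(Z)\subset Z$. For a polynomial matrix $h=\sum_iA_it^i$ put $h^\dagger=\sum_iA_i^*t^i$. Then $(ab)^\dagger=b^\dagger a^\dagger$, $g_\ell^\dagger=g_\ell$ and $(t^m)^\dagger=t^m$. Applying $\dagger$ to the equation of $Z$ gives $g_{\ell_n}\cdots g_{\ell_1}=t^m$, so $R(Z)\subset Z$.

Clearly $\rho^n=R^2=1$. The $i$-th entry of $\rho(\ell)$ is $\ell_{i-1}$ and that of $R(\ell)$ is $\ell_{n+1-i}$ (indices mod $n$), so the $i$-th entry of $R\rho R(\ell)$ is $\ell_{i+1}$, and $R\rho R=\rho^{-1}$. Put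
$$\psi=\Phi\rho\Phi^{-1},\qquad \sigma=\Phi R\Phi^{-1}.$$
By Lemmas 1 and 2 these are real-analytic diffeomorphisms of $Y$ preserving $S$, and $r\mapsto\psi$, $s\mapsto\sigma$ defines an action of $D_n$ on $Y$.

**Step 2: the effect of $\psi$ on Jordan types.** We check that $\psi$ is the shift of Section 4. Let $F\in S$, $(\ell_i)=\Phi^{-1}(F)$, and let $\Lambda'$ be the chain of $\psi(F)$. For $i\ge1$,
$$\Lambda'_i=g_{\ell_n}g_{\ell_1}\cdots g_{\ell_{i-1}}L=g_{\ell_n}\Lambda_{i-1}.$$
Put $M_j=\Lambda_{n-j}$, so $F_j=M_j/M_0$, and similarly $M'_j$. Then $M'_j=g_{\ell_n}M_{j+1}$ for $0\le j\le n-1$. Since $g_{\ell_n}$ is injective and $\mathbb C[t]$-linear, for $0\le a\le b\le n-1$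
$$\psi(F)_b/\psi(F)_a\cong M'_b/M'_a\cong M_{b+1}/M_{a+1}\cong F_{b+1}/F_{a+1}$$
as $\mathbb C[t]$-modules. With $a=0$, and since $\psi(F)\in S$,
$$J(\psi(F)_j)=J(F_{j+1}/F_1)\quad(0\le j\le n-1),\qquad J(\psi(F)_n)=(m^k).\tag{3}$$
Applying the isomorphism $i$ times, $\psi^i(F)_j\cong\psi^{i-1}(F)_{j+1}/\psi^{i-1}(F)_1\cong\cdots\cong F_{i+j}/F_i$, so
$$J(\psi^i(F)_j)=J(F_{i+j}/F_i)\qquad(i+j\le n).\tag{4}$$

**Step 3: the effect of $\sigma$ on Jordan types.** We check that reversal exchanges subspaces and quotients. Let $F'=\sigma(F)$ with chain $\Lambda'$. Then $\Lambda'_{n-i}=g_{\ell_n}\cdots g_{\ell_{i+1}}L$ and $\Lambda'_n=g_{\ell_n}\cdots g_{\ell_{i+1}}\,g_{\ell_i}\cdots g_{\ell_1}L$, so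
$$F'_i\cong\Lambda'_{n-i}/\Lambda'_n\cong L/g_{\ell_i}\cdots g_{\ell_1}L=L/h^\dagger L,\qquad h=g_{\ell_1}\cdots g_{\ell_i}.$$
Since $\det h=t^i$, the Smith normal form is $h=ADB$ with $A,B\in GL_k(\mathbb C[t])$ and $D=\mathrm{diag}(t^{a_1},\dots,t^{a_k})$. Then $h^\dagger=B^\dagger DA^\dagger$, and $A^\dagger,B^\dagger$ are invertible with inverses $(A^{-1})^\dagger,(B^{-1})^\dagger$. Hence $L/h^\dagger L\cong\bigoplus_j\mathbb C[t]/(t^{a_j})\cong L/hL=L/\Lambda_i$, and
$$J(\sigma(F)_i)=J(L/\Lambda_i)=J(\mathbb C^n/F_{n-i}).\tag{5}$$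

What remains is to compare these types with promotion and evacuation. By (3), we need $J(F_j/F_1)$ for generic $F\in\Sigma_T$.

## 7. Dividing a nilpotent module by a line in its kernel

Let $N$ be nilpotent on $E$ with $J(E)=\lambda$. The number of Jordan blocks of size at least $i$ is
$$\dim(\ker N\cap N^{i-1}E)=\lambda'_i.\tag{6}$$
If $H\subset E$ is $N$-stable, then $\ker N|_H\cap N^{i-1}H\subset\ker N\cap N^{i-1}E$, so $J(H)\subset J(E)$. Dually, $(E/H)^*\subset E^*$ is stable under the transpose, and transposes have the same types, so $J(E/H)\subset J(E)$.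

**Lemma 3.** Let $0\ne v\in\ker N\cap N^{b-1}E$ with $v\notin N^bE$. Then:

* (a) $J(E/\mathbb Cv)$ is $\lambda$ minus a box in column $b$ (necessarily the bottom box of that column);
* (b) the centralizer of $N$ in $GL(E)$ acts transitively on such vectors $v$ (with $b$ fixed).

*Example.* Let $E=\langle w,Nw,u\rangle$ be of type $(2,1)$. For $v=Nw$ we have $b=2$ and $E/\mathbb Cv$ has type $(1,1)$. For $v=u+cNw$ we have $b=1$, and $E/\mathbb Cv$ has type $(2)$.

**Proof.** The plan is to split off a Jordan block that ends in $v$. Write $v=N^{b-1}w$; then $N^bw=Nv=0$, and $W=\langle w,Nw,\dots,N^{b-1}w\rangle$ is a Jordan block of size $b$. Since $v\notin N^bE$, there is a linear form $f$ on $E$ with $f(v)=1$ and $f|_{N^bE}=0$. Put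
$$\varphi(x)=\sum_{i=0}^{b-1}f(N^{b-1-i}x)\,N^iw .$$
In $\varphi(Nx)=\sum_{i=0}^{b-1}f(N^{b-i}x)N^iw$ the term $i=0$ vanishes because $f(N^bx)=0$. In $N\varphi(x)=\sum_{i=0}^{b-1}f(N^{b-1-i}x)N^{i+1}w$ the term $i=b-1$ vanishes because $N^bw=0$. Both are $\sum_{i=1}^{b-1}f(N^{b-i}x)N^iw$, so $\varphi N=N\varphi$. The term $i=0$ of $\varphi(w)$ is $f(v)w=w$, so $\varphi(w)\in w+NW$. As $\varphi$ commutes with $N$, its restriction to $W$ is unipotent, an automorphism of $W$. Since also $\varphi(E)\subset W$, we get $E=W\oplus\ker\varphi$ as $N$-modules.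

(a) $E/\mathbb Cv=W/\mathbb Cv\oplus\ker\varphi$: one row of length $b$ is replaced by one of length $b-1$. So column $b$ loses one box and the other columns are unchanged.

(b) The type of $\ker\varphi$ is $\lambda$ with one row of length $b$ removed, whatever $v$ is. For two such vectors $v_1,v_2$, with $w_1,w_2$ and $\varphi_1,\varphi_2$ as above, combine the isomorphism $W_1\to W_2$, $w_1\mapsto w_2$, with any isomorphism of $N$-modules $\ker\varphi_1\cong\ker\varphi_2$. The result is an $N$-module automorphism of $E$ taking $w_1$ to $w_2$, hence $v_1=N^{b-1}w_1$ to $v_2$. $\square$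

## 8. The generic type of $F_j/F_1$ is given by the slide

Fix $T$ of shape $(m^k)$, and put $\lambda_j=\mathrm{sh}(T_{\le j})$, $\mu_j=\mathrm{sh}\big((T_{\le j})^{(1)}\big)$ for $1\le j\le n$. So $\mu_1=\varnothing$ and $\mu_j$ is $\lambda_j$ minus a box.

**Step 1: a local rule for the slide.** The aim is to compute $\mu_j$ from $\lambda_{j-1},\mu_{j-1},\lambda_j$, so that an induction on $j$ becomes possible. Let $j\ge2$, and let
$$y=\lambda_{j-1}/\mu_{j-1},\qquad x=\lambda_j/\lambda_{j-1}$$
be the single boxes of the differences. Run the slide in $T_{\le j-1}$ and in $T_{\le j}$. As long as the hole has a neighbor in $\lambda_{j-1}$, it makes the same move in both, because the extra entry $j$ is the largest and moves only when it is the only neighbor. So both holes reach $y$, where the slide in $T_{\le j-1}$ stops. In $T_{\le j}$, call $x,y$ *adjacent* if $x$ is directly right of or directly below $y$. If they are adjacent, $j$ moves into $y$ and the hole ends at $x$; otherwise the hole stays at $y$. Thus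
$$\mu_j=\lambda_{j-1}\ \text{ if } x,y \text{ are adjacent},\qquad \mu_j=\lambda_j\setminus y\ \text{ otherwise}.\tag{7}$$
In both cases all entries smaller than $j$ end in the same place in the two slides. So erasing the largest entry of $(T_{\le j})^{(1)}$ gives $(T_{\le j-1})^{(1)}$. Starting from $(\partial T)_{\le n-1}=T^{(1)}$ and erasing entries one at a time, we get the first of
$$(\partial T)_{\le j-1}=(T_{\le j})^{(1)}\quad(1\le j\le n),\qquad(\partial^iT)_{\le n-i}=T^{(i)}\quad(0\le i\le n).\tag{8}$$
The second follows by induction on $i$, applying the first to $\partial^{i-1}T$ with $j=n-i+1$: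
$$(\partial^iT)_{\le n-i}=\big((\partial^{i-1}T)_{\le n-i+1}\big)^{(1)}=(T^{(i-1)})^{(1)}=T^{(i)}.$$

*Example.* For $T_2=13|24$: $\lambda_1,\dots,\lambda_4=(1),(1,1),(2,1),(2,2)$. At $j=2$, $y=(1,1)$ and $x=(2,1)$ are adjacent, so $\mu_2=\lambda_1=(1)$. At $j=3$, $y=(2,1)$ and $x=(1,2)$ are not adjacent, so $\mu_3=\lambda_3\setminus y$ is the partition $(2)$. At $j=4$, $y=\lambda_3/\mu_3=(2,1)$ and $x=(2,2)$ are adjacent, so $\mu_4=\lambda_3$, the partition $(2,1)$. These are the shapes of $12|3$, as they should be. Now look at flags: on $\Sigma_{T_2}$ we have $F_2=\ker N$, and $NF_3$ is a line in $\ker N$. If $NF_3=F_1$, then $F_3/F_1$ has type $(1,1)\ne\mu_3$; if $NF_3\ne F_1$, it has type $(2)=\mu_3$. So we can only hope for the slide on a dense open subset.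

**Lemma 4.** There is a dense open $U\subset\Sigma_T$ with $J(F_j/F_1)=\mu_j$ for all $F\in U$ and $1\le j\le n$.

**Proof.** We construct dense open subsets $U_1\supset U_2\supset\cdots\supset U_n$ of $\Sigma_T$ such that $J(F_i/F_1)=\mu_i$ for all $F\in U_j$, $i\le j$; then $U=U_n$. Take $U_1=\Sigma_T$. Let $j\ge2$ and suppose $U_{j-1}$ is constructed. For $F\in U_{j-1}$ put $\nu=J(F_j/F_1)$. Since $F_{j-1}/F_1\subset F_j/F_1$ and $F_j/F_1$ is a quotient of $F_j$, Section 7 gives $\mu_{j-1}\subset\nu\subset\lambda_j$, and $|\nu|=j-1$.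

**Step 2: the adjacent case is forced.** Here $\lambda_j=\mu_{j-1}\cup\{x,y\}$, so $\nu$ is $\mu_{j-1}$ plus one of $x,y$. Since $x$ is directly right of or below $y$, $\mu_{j-1}\cup\{x\}$ is not a partition. So $\nu=\mu_{j-1}\cup\{y\}=\lambda_{j-1}=\mu_j$. Take $U_j=U_{j-1}$.

**Step 3: in the non-adjacent case, one open condition suffices.** Let $b$ be the column of $y$. As $y$ is a corner of $\lambda_{j-1}$, it is the bottom box of column $b$ there; so if $x$ were in column $b$, it would be directly below $y$. Hence $x$ is not in column $b$.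

For $F\in U_{j-1}$ let $e$ be the largest integer with $F_1\subset N^{e-1}F_{j-1}$. By Lemma 3(a) applied to $E=F_{j-1}$, $J(F_{j-1}/F_1)$ is $\lambda_{j-1}$ minus a box in column $e$. It equals $\mu_{j-1}=\lambda_{j-1}\setminus y$, so $e=b$:
$$F_1\subset N^{b-1}F_{j-1}\subset N^{b-1}F_j,\qquad F_1\not\subset N^bF_{j-1}.$$
Put
$$U_j=\{F\in U_{j-1}:F_1\not\subset N^bF_j\}.$$
For $F\in U_j$, Lemma 3(a) applied to $E=F_j$ shows that $J(F_j/F_1)$ is $\lambda_j$ minus the bottom box of its column $b$. That box is $y$, because $x$ is not in column $b$. So $J(F_j/F_1)=\lambda_j\setminus y=\mu_j$ by (7).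

**Step 4: the condition is open.** On $\Sigma_T$ the type of $F_j$ is constant, so the rank of $N^b|_{F_j}$ is constant and the spaces $N^bF_j$ form a vector bundle. Hence $F_1\subset N^bF_j$ is a closed condition on $\Sigma_T$.

**Step 5: the condition can be satisfied.** The set $\{F\in\Sigma_T:F_1\not\subset N^bF_j\}$ is open in the irreducible $\Sigma_T$. If it is nonempty it is dense, and then its intersection $U_j$ with the dense open set $U_{j-1}$ is dense and open. So it suffices to find one flag in $\Sigma_T$ with $F_1\not\subset N^bF_j$. The idea is to keep $F_{j-1}\subset F_j\subset\cdots$ and to move $F_1,\dots,F_{j-2}$ inside $F_{j-1}$.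

Take $F\in U_{j-1}$ and write $H=F_{j-1}$, $E=F_j$. Let $q=(\lambda_{j-1})'_b$, so $y=(q,b)$. By (6), $\dim(\ker N|_H\cap N^{b-1}H)=q$ and $\dim(\ker N|_E\cap N^bE)=(\lambda_j)'_{b+1}$. We claim $(\lambda_j)'_{b+1}<q$. Otherwise the box $(q,b+1)$ lies in $\lambda_j$. It is not in $\lambda_{j-1}$, because $y=(q,b)$ is a corner there. So it is $x$, directly right of $y$, contrary to non-adjacency.

By the claim, $\ker N|_H\cap N^{b-1}H$ is not contained in $N^bE$ (it would be contained in $\ker N|_E\cap N^bE$, which has smaller dimension). Choose $v'$ in the former with $v'\notin N^bE$; then also $v'\notin N^bH$. A generator $v$ of $F_1$ also lies in $\ker N|_H\cap N^{b-1}H$ and not in $N^bH$, by Step 3. By Lemma 3(b) applied to $H$, there is $z\in GL(H)$ commuting with $N|_H$ with $zv=v'$. Replace $F_i$ by $zF_i$ for $i\le j-1$ and keep $F_i$ for $i\ge j$. Since $zF_{j-1}=H=F_{j-1}$, this is a flag; since $NzF_i=zNF_i\subset zF_{i-1}$, it lies in $S$. The map $z$ is an isomorphism of $N$-modules $F_i\to zF_i$, so all types are unchanged and the new flag lies in $\Sigma_T$.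 Its first line $\mathbb Cv'$ is not contained in $N^bF_j$. $\square$

## 9. Rotation acts by promotion, reversal by evacuation

**Step 1: $\psi(S_T)=S_{\partial T}$.** Here we combine the effect of $\psi$ on types with the generic types just found. For $F\in U$, equations (3) and (8) and Lemma 4 give
$$J(\psi(F)_j)=J(F_{j+1}/F_1)=\mu_{j+1}=\mathrm{sh}\big((\partial T)_{\le j}\big)\quad(0\le j\le n-1),\qquad J(\psi(F)_n)=(m^k).$$
So $\psi(U)\subset\Sigma_{\partial T}$. As $U$ is Euclidean dense in $S_T$, $\psi$ is continuous and $S_{\partial T}$ is closed, $\psi(S_T)\subset S_{\partial T}$ for every $T$. Iterating and using $\psi^n=1$, $S_T=\psi^n(S_T)\subset S_{\partial^nT}$. Both are components, so they are equal, and $\partial^nT=T$. Finally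
$$S_{\partial T}=\psi\big(\psi^{n-1}(S_{\partial T})\big)\subset\psi(S_{\partial^nT})=\psi(S_T).$$
Hence $\psi(S_T)=S_{\partial T}$.

**Step 2: $\sigma(S_T)=S_{\mathrm{ev}(T)}$.** By (5) we need all types $J(\mathbb C^n/F_i)$ at once; we get them from (4) by looking at all rotations of a generic flag. Put
$$A=\bigcap_{i=0}^{n-1}\{F\in S_T:\psi^i(F)\in\Sigma_{\partial^iT}\}.$$
By Step 1, $\psi^i:S_T\to S_{\partial^iT}$ is a homeomorphism, and $\Sigma_{\partial^iT}$ is Euclidean open and dense in $S_{\partial^iT}$. So $A$ is a finite intersection of Euclidean open dense sets, hence Euclidean dense in $S_T$. For $F\in A$ and $0\le i\le n-1$, (4) and (8) give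
$$J(\mathbb C^n/F_i)=J(\psi^i(F)_{n-i})=\mathrm{sh}\big((\partial^iT)_{\le n-i}\big)=\mathrm{sh}(T^{(i)})=\mathrm{sh}\big(\mathrm{ev}(T)_{\le n-i}\big),$$
and for $i=n$ both ends are empty. By (5), $J(\sigma(F)_{n-i})=J(\mathbb C^n/F_i)$, so $\sigma(F)\in\Sigma_{\mathrm{ev}(T)}$. By density and continuity, $\sigma(S_T)\subset S_{\mathrm{ev}(T)}$ for every $T$. Since $\sigma^2=1$, $S_T\subset S_{\mathrm{ev}^2(T)}$, so $\mathrm{ev}^2(T)=T$, and
$$S_{\mathrm{ev}(T)}=\sigma\big(\sigma(S_{\mathrm{ev}(T)})\big)\subset\sigma(S_{\mathrm{ev}^2(T)})=\sigma(S_T).$$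
Hence $\sigma(S_T)=S_{\mathrm{ev}(T)}$.

Since $T\mapsto S_T$ is injective and $\psi\sigma=\sigma\psi^{-1}$, the relations of $D_n$ hold for $\partial$ and $\mathrm{ev}$. So for every $\gamma\in D_n$, with $\Gamma$ the corresponding diffeomorphism of $Y$, we have $\Gamma(S_T)=S_{\gamma T}$. This proves the main assertion of Theorem A, and part 1 follows: $\Gamma$ restricts to a homeomorphism $S_T\to S_{\gamma T}$. As $\Gamma$ is a bijection of $Y$, it also carries intersections of components to the corresponding intersections.

## 10. Smoothness is constant on dihedral orbits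

It remains to prove part 2 of Theorem A. The point that needs care is that $\Gamma$ is not holomorphic, so a priori it could carry a smooth variety to one that is singular as a variety.

Let $T'=\gamma T$, let $S_T$ be smooth, and put $d=\dim S$, $X=S_{T'}=\Gamma(S_T)$.

**Step 1: $X$ is a real-analytic submanifold.** This gives the diffeomorphism. $S_T$ is a closed complex submanifold of $Y$ and $\Gamma$ is a real-analytic diffeomorphism of $Y$. So $X$ is a real-analytic submanifold of real dimension $2d$, and $\Gamma:S_T\to X$ is a real-analytic diffeomorphism.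

**Step 2: all tangent spaces of $X$ are complex subspaces.** This is the first step to the complex structure. $X$ is also an irreducible variety of complex dimension $d$. Near a smooth point $q$ of this variety, $X$ is a complex submanifold of $Y$, and $T_qX$, the space of velocities at $q$ of differentiable curves in $X$, depends only on the set $X$; so $T_qX$ is a complex subspace of $T_qY$. The smooth points are Euclidean dense in $X$. The tangent space $T_qX$ varies continuously with $q\in X$, and being stable under multiplication by $\sqrt{-1}$ is a closed condition. So $T_qX$ is complex for every $q\in X$.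

**Step 3: $X$ is a complex submanifold.** Let $p\in X$. Choose holomorphic coordinates of $Y$ at $p$ in which $T_pX=\mathbb C^d\times0$. By the implicit function theorem, near $p$ the set $X$ is the graph of a $C^1$ map $f$ on an open set of $\mathbb C^d$. The tangent space of $X$ at a point of the graph is the graph of $df$ there. It is a complex subspace, so $df$ is complex linear. Hence $f$ is holomorphic, and $X$ is a complex submanifold near $p$.

**Step 4: $X$ is smooth as a variety.** We pass from the analytic to the algebraic statement. The analytic germ of the reduced variety $X$ at $p$ is reduced, so by Step 3 its local ring is $\mathbb C\{z_1,\dots,z_d\}$, which is regular. It has the same completion as the algebraic local ring of $X$ at $p$, which is therefore regular too. So $S_{T'}$ is smooth.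

Exchanging the roles of $T$ and $T'$ (with $\gamma^{-1}$) gives the converse. This proves part 2, and with it Theorem A and Theorem B. $\blacksquare$
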